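# Making a graph reconstructible with $O(\sqrt{n\log n})$ edge edits

## The guess "no edits, or very few", tested on three vertices, four vertices and regular graphs

All graphs are finite and simple. Let $G$ be a graph on $n\ge 3$ vertices. Its *deck* is the multiset of the $n$ unlabeled graphs $G-x$, $x\in V(G)$, and each $G-x$ is a *card*. The graph $G$ is *reconstructible* if every graph $H$ with the same deck is isomorphic to $G$. The Reconstruction Conjecture of Kelly and Ulam asserts that every graph on at least three vertices is reconstructible. (Two vertices must be excluded: $K_2$ and its complement both have the deck consisting of two single vertices.)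

To *switch* a pair of vertices means to add that edge if it is absent and to remove it if it is present. Let $\operatorname{d\mathfrak{R}}(G)$ be the minimum number of switches that turn $G$ into a reconstructible graph. Today's question, taken from Julian Asilis, Xi Chen, Dutch Hansen and Shang-Hua Teng, "Semi-Random Graphs, Robust Asymmetry, and Reconstruction", arXiv:2509.21516 (2025), is whether
$$\max_{G:\ |V(G)|=n}\operatorname{d\mathfrak{R}}(G)=o(n)\qquad(n\to\infty).$$
The source observes that isolating a vertex gives $\operatorname{d\mathfrak{R}}(G)\le n-1$ and says that, to the best of the authors' knowledge, no sublinear bound has been established.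

The answer that one would first guess is "yes, with a lot of room": if the conjecture is true, the maximum is $0$. We test this guess on simple cases, which also lets us set up the basic tools.

**What a deck tells us at once.** Suppose $H$ has the same deck as $G$. Then we may fix a bijection $x\mapsto x^*$ from $V(G)$ to $V(H)$ and isomorphisms $\varphi_x:G-x\to H-x^*$. An edge of $G$ survives in $G-x$ for exactly $n-2$ choices of $x$, so
$$e(G)=\frac1{n-2}\sum_{x}e(G-x)=e(H),\tag{1}$$
and since $\deg_G x=e(G)-e(G-x)$ and likewise in $H$,
$$\deg_H x^*=\deg_G x\quad\text{for all }x.\tag{2}$$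
Note what is *not* given: the isomorphisms $\varphi_x$ for different $x$ need not agree with each other, nor with the map $x\mapsto x^*$.

**Three vertices.** A graph on three vertices is determined by its number of edges, so by (1) it is reconstructible.

**Four vertices.** There are eleven graphs on four vertices. Their degree sequences, ordered by number of edges, are
$$0000;\quad 1100;\quad 2110,\ 1111;\quad 3111,\ 2211,\ 2220;\quad 3221,\ 2222;\quad 3322;\quad 3333.$$
These are eleven different sequences, so by (2) every graph on four vertices is reconstructible.

**Regular graphs.** Let $G$ be $d$-regular. By (2), $H$ is $d$-regular too. Fix any $x$. In $G-x$ the neighbors of $x$ are exactly the vertices of degree $d-1$, and the same holds for $x^*$ in $H-x^*$. As $\varphi_x$ preserves degrees, extending it by $x\mapsto x^*$ gives an isomorphism $G\to H$.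

**A vertex of extreme degree.** This case will be used later. If $G$ has a vertex $x$ of degree $n-1$, then $\deg_Hx^*=n-1$ by (2), and $G-x\cong H-x^*$, so $G\cong H$. The same argument works for a vertex of degree $0$. We refer to this as the **Fact**: a graph on $n\ge3$ vertices with a vertex of degree $n-1$, or of degree $0$, is reconstructible.

So the guess survives every test: $\operatorname{d\mathfrak{R}}=0$ in all of these cases. No test can be expected to show a positive value, since a graph with $\operatorname{d\mathfrak{R}}(G)>0$ would be a counterexample to the Reconstruction Conjecture. What we can do is prove upper bounds without the conjecture. The main result is the following.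

**Theorem 1.** $\displaystyle\max_{|V(G)|=n}\operatorname{d\mathfrak{R}}(G)\le(2\sqrt6+o(1))\sqrt{n\log_2n}=o(n).$

So a sublinear bound does hold. At the end we prove a refinement, Theorem 2, in terms of how close $G$ is to having two twin vertices.

## Two linear costs: clearing one vertex, and naming every vertex

**Clearing one vertex.** The first approach is to use the Fact: pick a vertex $x$ and either isolate it or join it to everything, at cost $\min(\deg x,\ n-1-\deg x)\le (n-1)/2$. This is linear, and the method cannot do better in general. In $K_{r,r}$ with $n=2r$, every vertex has degree $r$, so isolating a vertex costs $r$ and making it dominating costs $r-1=n/2-1$. Yet $K_{r,r}$ is regular and needs no edits at all.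

**Naming every vertex.** The second approach attacks the real obstacle, which is that the $\varphi_x$ need not agree. If every vertex could be recognized in every card, then $\varphi_x(y)=y^*$ would always hold, and any edge $yz$ could be read off from a card $G-x$ with $x\ne y,z$. One can try to arrange this in two layers. First make a small set $A$ recognizable by its degrees. Then give all other vertices pairwise different neighborhoods inside $A$. With $k=|A|$ of logarithmic size there are plenty of subsets of $A$ to hand out.

The trouble is the number of switches. Take the edgeless graph. If the vertices outside $A$ are to have pairwise different neighborhoods in $A$, at most one of these neighborhoods is empty, so at least $n-k-1$ edges must be added. A large $A$ does not help either. A vertex's degree can drop by one when another vertex is deleted, so to recognize the vertices of $A$ by degree we want degrees that differ by at least $2$. Then the degrees in $A$ are at least $0,2,4,\dots,2(k-1)$ in some order, their sum is at least $k(k-1)$, and at least $k(k-1)/2$ edges must be added. If $k\le n/2$ the first cost is at least $n/2-1$; if $k>n/2$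 the second is quadratic. So this scheme stops at a linear cost, precisely because it insists on naming *all* the vertices.

**What to do instead.** Name only some of the vertices: a small set $A$ by degrees, a set $B$ of $m$ vertices by adjacency to $A$. Leave the remaining set $W$ anonymous. We then reassemble $G$ from a *single* card $G-v$ with $v\in B$. In that card we see all of $W$, and we see the named vertices other than $v$. The only thing we cannot see is which anonymous vertices are neighbors of $v$. This can still be determined if, for $w\in W$, the adjacency $v\sim w$ is a *function* of how $w$ is attached to the other named vertices. The next section turns this into a lemma. After that we must count edits: naming $m$ vertices will cost $O(m)$, and an entropy argument will find a $v\in B$ for which the "function" property costs only about $n\log_2n/(2m)$. Balancing the two gives $\sqrt{n\log n}$.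

## Reassembling $G$ from the card $G-v$

We write $N(x)$ for the neighborhood of $x$.

**Lemma 1.** Let $G$ be a graph with vertex set $V=A\sqcup B\sqcup W$, $|W|\ge2$, and let $v\in B$. Suppose:

1. $|\deg a-\deg u|\ge2$ for all $a\in A$ and $u\in V\setminus\{a\}$;
2. $N(b)\cap A\ne N(u)\cap A$ for all $b\in B$ and $u\in(B\cup W)\setminus\{b\}$;
3. if $w,w'\in W$ satisfy $N(w)\cap S=N(w')\cap S$, where $S=(A\cup B)\setminus\{v\}$, then $v$ is adjacent to both or to neither of $w,w'$.

Then $G$ is reconstructible.

**A small example of the hypotheses.** Let $A=\{a_1,a_2\}$, $B=\{v,b\}$, $W=\{1,\dots,6\}$. Let $W$ carry the $6$-cycle $1,2,\dots,6$; join $a_1$ to all of $W$ and to $v$; join $a_2$ to $v$ only; join each of $v$ and $b$ to $1,2,3$. The degrees are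
$$\deg a_1=7,\quad \deg a_2=1,\quad \deg v=5,\quad \deg b=3,\quad \deg 1=\deg2=\deg3=5,\quad \deg4=\deg5=\deg6=3,$$
so condition 1 holds. The neighborhoods in $A$ are $\{a_1,a_2\}$ for $v$, $\emptyset$ for $b$, and $\{a_1\}$ for every vertex of $W$, so condition 2 holds. Finally $S=\{a_1,a_2,b\}$, and on $W$ adjacency to $v$ equals adjacency to $b$, so condition 3 holds. The six vertices of $W$ are not named, and the lemma still applies.

**Why a gap of $2$.** A gap of $1$ in condition 1 would not be enough to recognize $a$ in a card. If $\deg a=5$, $\deg u=6$, and $x$ is adjacent to $u$ but not to $a$, then both $a$ and $u$ have degree $5$ in $G-x$.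

**Proof of Lemma 1.** Let $H$ have the same deck as $G$, and fix $x\mapsto x^*$ and $\varphi_x:G-x\to H-x^*$ as above. (Here $n\ge3$, because $|W|\ge2$ and $v\in B$.) For a set $X\subseteq V$ put $X^*=\{x^*:x\in X\}$. By (2), condition 1 also holds in $H$ with $A^*$ in place of $A$.

**Step 1: the vertices of $A$ are named in every card $G-x$ with $x\notin A$.** We show that $\varphi_x(a)=a^*$ for $a\in A$ and $x\notin A$. In $G-x$ the vertex $a$ has degree $\deg_Ga$ or $\deg_Ga-1$. No other vertex $u$ of $G-x$ has one of these two degrees. Indeed, either $\deg_Gu\ge\deg_Ga+2$, and then $u$ has degree at least $\deg_Ga+1$ in $G-x$; or $\deg_Gu\le\deg_Ga-2$, and then $u$ has degree at most $\deg_Ga-2$ in $G-x$. Since condition 1 holds in $H$ and $\deg_Ha^*=\deg_Ga$, the same argument shows that $a^*$ is the only vertex of $H-x^*$ with degree in $\{\deg_Ga-1,\deg_Ga\}$. Isomorphisms preserve degrees, so $\varphi_x(a)=a^*$.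

**Step 2: the vertices of $B$ are named in every such card.** For $y\in V\setminus A$ let $t_G(y)=N(y)\cap A$ be its *$A$-type*. For $y'\in V(H)\setminus A^*$ let $t_H(y')=\{a\in A:a^*\sim y'\}$. Let $x\notin A$ and $y\notin A\cup\{x\}$. By Step 1, $\varphi_x$ maps $A$ onto $A^*$ and respects labels, so $\varphi_x(y)\notin A^*$ and
$$t_H(\varphi_x(y))=\{a\in A:\varphi_x(a)\sim\varphi_x(y)\}=\{a\in A:a\sim y\}=t_G(y).\tag{3}$$

So cards preserve types. We want more: that $x^*$ has the same type as $x$. For $\tau\subseteq A$ let $N_G(\tau)$ be the number of vertices of $V\setminus A$ of type $\tau$, and $N_H(\tau)$ the number of vertices of $V(H)\setminus A^*$ of type $\tau$. Write $[\,\cdot\,]$ for $1$ if the statement inside is true and $0$ otherwise. For $x\notin A$, $\varphi_x$ gives a type-preserving bijection from $V\setminus(A\cup\{x\})$ to $V(H)\setminus(A^*\cup\{x^*\})$, so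
$$N_G(\tau)-[t_G(x)=\tau]=N_H(\tau)-[t_H(x^*)=\tau].\tag{4}$$
Let $M=|V\setminus A|\ge2$ and sum (4) over all $x\in V\setminus A$. The brackets on the left add up to $N_G(\tau)$ and those on the right to $N_H(\tau)$, so $(M-1)N_G(\tau)=(M-1)N_H(\tau)$, and hence $N_G(\tau)=N_H(\tau)$. Putting this back into (4) for every $\tau$, we get
$$t_H(x^*)=t_G(x)\quad\text{for all }x\notin A.\tag{5}$$

Now let $b\in B$. By condition 2, $b$ is the only vertex of $V\setminus A$ of type $t_G(b)$, so by (5) $b^*$ is the only vertex of $V(H)\setminus A^*$ of type $t_G(b)$. If $x\notin A$ and $x\ne b$, then $\varphi_x(b)$ has type $t_G(b)$ by (3). Hence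
$$\varphi_x(b)=b^*\quad\text{for all }x\notin A,\ b\in B\setminus\{x\}.\tag{6}$$

**Step 3: the named part agrees in $G$ and $H$, and so do the numbers of anonymous vertices of each type.** Let $x\in W$. By Step 1 and (6), $\varphi_x(s)=s^*$ for all $s\in A\cup B$. In particular (as $W\neq\emptyset$)
$$s\sim s'\iff s^*\sim s'^*\qquad\text{for }s,s'\in A\cup B.\tag{7}$$
For $\sigma\subseteq A\cup B$ let
$$M_G(\sigma)=|\{w\in W:N(w)\cap(A\cup B)=\sigma\}|,\qquad M_H(\sigma)=|\{y\in W^*:\{s\in A\cup B:s^*\sim y\}=\sigma\}|.$$
For $x\in W$ the map $\varphi_x$ restricts to a bijection $W\setminus\{x\}\to W^*\setminus\{x^*\}$ that preserves these types. So, exactly as in (4), $M_G(\sigma)$ minus the contribution of $x$ equals $M_H(\sigma)$ minus the contribution of $x^*$. Summing over $x\in W$ gives $(|W|-1)M_G(\sigma)=(|W|-1)M_H(\sigma)$, and since $|W|\ge2$,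
$$M_G(\sigma)=M_H(\sigma)\quad\text{for all }\sigma\subseteq A\cup B.\tag{8}$$

**Step 4: extending $\varphi_v$ by $v\mapsto v^*$ gives an isomorphism $G\to H$.** Write $\varphi$ for the extension. Adjacency inside $V\setminus\{v\}$ is preserved because $\varphi_v$ is an isomorphism, so only the pairs containing $v$ need checking. By Step 1 and (6) with $x=v$ we have $\varphi(s)=s^*$ for all $s\in S$, and therefore $\varphi(W)=W^*$. For $s\in S$, (7) gives $v\sim s\iff v^*\sim s^*=\varphi(s)$.

Now let $w\in W$ and $\rho=N(w)\cap S$. Since $\varphi$ respects labels on $S$, the vertex $\varphi(w)\in W^*$ satisfies $\{s\in S:s^*\sim\varphi(w)\}=\rho$. So its full type with respect to $A\cup B$ is either $\rho$ or $\rho\cup\{v\}$, and the question is which.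

* If $v\sim w$, then $M_G(\rho\cup\{v\})\ge1$. By condition 3 no vertex of $W$ with $S$-type $\rho$ is non-adjacent to $v$, so $M_G(\rho)=0$, and by (8) $M_H(\rho)=0$. Hence $\varphi(w)$ has type $\rho\cup\{v\}$, that is, $\varphi(w)\sim v^*$.
* If $v\not\sim w$, then condition 3 gives $M_G(\rho\cup\{v\})=0$, so $M_H(\rho\cup\{v\})=0$ by (8), and $\varphi(w)\not\sim v^*$.

Thus $\varphi$ is an isomorphism and $G\cong H$. $\square$

## Planting degree gaps and $A$-types: what the edits cost

Now we take an arbitrary $G$ and edit it until Lemma 1 applies. The natural choice for $A$ is a set of vertices of largest degree, because these are already on top and only have to be pushed up and spread out. The edits are arranged by kind of pair, so that later ones do not spoil earlier ones: first $A$–$B$ pairs (condition 2), then $A$–$W$ pairs (degrees of $A$), then $v$–$W$ pairs (condition 3), and finally a few $B$–$B$ pairs.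

There will be a small exceptional set $Z\ni v$ of one or two vertices whose degrees we do not control in advance. The vertex $v$ must be in it because its degree may change a lot when the $v$–$W$ pairs are switched. The option $|Z|=2$ is needed only for Theorem 2.

We write $\triangle$ for symmetric difference, and $B\setminus v$ for $B\setminus\{v\}$. A *non-neighbor* of $x$ is a vertex other than $x$ that is not adjacent to $x$.

**Proposition 2.** Let $1\le c\le k$ be integers with $\sum_{i=0}^c\binom ki>n(k+1)$, and let $G$ be a graph on $n$ vertices. Let $Z\subseteq V$ with $1\le|Z|\le2$, and let $v\in Z$. Let $A\subseteq V\setminus Z$, $|A|=k$, be such that $\deg a\ge\deg u$ for all $a\in A$, $u\in V\setminus(A\cup Z)$. Let $Z\subseteq B\subseteq V\setminus A$ with $|B|=m$, $|B\setminus Z|\ge5$, and let $W=V\setminus(A\cup B)$ with $|W|\ge2$. Let $e$ be the least number of pairs $vw$ $(w\in W)$ to switch so that afterwards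
$$w,w'\in W,\ N(w)\cap(B\setminus v)=N(w')\cap(B\setminus v)\ \Longrightarrow\ (v\sim w\iff v\sim w').\tag{P}$$
Then
$$\operatorname{d\mathfrak{R}}(G)\le2cm+(c+1)k+3k(k+1)+e+6.$$

**The role of the parameters.** Each $b\in B$ gets its new $A$-type by changing at most $c$ elements of its old one. The inequality on binomial sums says that there are enough sets within distance $c$ to avoid all forbidden types. The term $3k(k+1)$ is the price of spreading the $k$ degrees in $A$.

**Proof.** Put
$$R=c(m+k)+3k(k+1),\qquad K=R+m+k.$$

**Step 0: making sure there is room to add edges at $A$.** If some vertex has fewer than $K$ non-neighbors, join it to all of them; by the Fact the result is reconstructible. The cost is less than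
$$K=(c+1)m+(c+1)k+3k(k+1)\le2cm+(c+1)k+3k(k+1),$$
because $c+1\le2c$. This is within the claimed bound. So from now on every vertex of $G$ has at least $K$ non-neighbors.

**Step 1: switching $A$–$B$ pairs to give the vertices of $B$ private $A$-types.** Process the vertices $b\in B$ one at a time, and choose $\tau_b\subseteq A$ such that

* $|\tau_b\triangle(N(b)\cap A)|\le c$;
* $|\tau_b\triangle(N(w)\cap A)|\ge2$ for all $w\in W$;
* $\tau_b\ne\tau_{b'}$ for all earlier $b'$.

Such a choice exists. The first requirement is met by $\sum_{i=0}^c\binom ki>n(k+1)$ sets. For each $w\in W$, the second excludes the sets at distance at most $1$ from $N(w)\cap A$, of which there are $k+1$. The third excludes fewer than $m$ sets. In total at most $|W|(k+1)+m\le(|W|+m)(k+1)\le n(k+1)$ sets are excluded. Now switch $A$–$B$ pairs so that $N(b)\cap A=\tau_b$ for every $b\in B$. The cost is at most $cm$. Call the result $G_1$. (We ask for distance $2$ from the types in $W$, and not just for difference, because Step 2 will change each of those types by up to one element.)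

**Step 2: adding $A$–$W$ edges to spread out the degrees in $A$.** Let
$$d=\max\{\deg_Gu:u\in V\setminus(A\cup Z)\},$$
so that $\deg_Ga\ge d$ for all $a\in A$. Step 1 changed no pair inside $V\setminus A$ and no pair $A$–$W$. Hence in $G_1$ the vertices of $W$ have degree at most $d$, and those of $B\setminus Z$ have degree at most $d+c$. Order $A=\{a_1,\dots,a_k\}$ so that $\deg_{G_1}(a_j)$ is non-increasing in $j$, and set the target degrees and the numbers of edges needed:
$$D_j=\max\{\deg_{G_1}(a_j),\,d+c\}+6(k+1-j),\qquad r_j=D_j-\deg_{G_1}(a_j)\ge0.\tag{9}$$
The maximum in (9) is non-increasing in $j$, so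
$$D_j-D_{j+1}\ge6,\qquad D_k\ge d+c+6.\tag{10}$$

*How many edges is this?* Let $\ell_j$ be the number of pairs at $a_j$ switched in Step 1. Then $\deg_{G_1}(a_j)\ge d-\ell_j$, so
$$r_j=\max\{0,\ d+c-\deg_{G_1}(a_j)\}+6(k+1-j)\le c+\ell_j+6(k+1-j).$$
Since $\sum_j\ell_j\le cm$ and $\sum_{j=1}^k6(k+1-j)=3k(k+1)$, we get
$$\sum_{j=1}^kr_j\le ck+cm+3k(k+1)=R.$$

*How are they placed?* For $j=1,\dots,k$ in turn, join $a_j$ to $r_j$ of its non-neighbors in $W$ that have not yet been used in Step 2. There are enough of them. Of its at least $K$ non-neighbors in $G$, at most $k-1$ lie in $A$ and at most $m$ lie in $B$, so $a_j$ has at least $K-(k-1)-m=R+1$ non-neighbors in $W$. The pairs between $a_j$ and $W$ have not been touched so far. The vertices of $W$ already used number $\sum_{i<j}r_i\le R-r_j$. So at least $(R+1)-(R-r_j)=r_j+1$ unused non-neighbors remain.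

Call the result $G_2$. Its cost is at most $R$, and $\deg_{G_2}a_j=D_j$. Each $w\in W$ gained at most one edge, so $N(w)\cap A$ changed by at most one element and still differs from every $\tau_b$, since it was at distance at least $2$ before. The $\tau_b$ are pairwise different. Hence condition 2 of Lemma 1 holds in $G_2$. The vertices of $W$ now have degree at most $d+1$.

**Step 3: switching $v$–$W$ pairs to obtain condition 3.** No $B$–$W$ pair has been changed yet, and (P) involves only $B$–$W$ pairs. So switching the same $e$ pairs $vw$ as in $G$ yields a graph $G_3$ with property (P). Condition 3 follows: since $S\supseteq B\setminus v$, vertices $w,w'$ with $N(w)\cap S=N(w')\cap S$ also satisfy the hypothesis of (P). The degrees in $A$ and in $B\setminus Z$ have not changed, because $v\in Z$. The vertices of $W$ have degree at most $d+2$. Condition 2 is not affected.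

**Step 4: switching at most six $B$–$B$ pairs to move the degrees of $Z$ away from the $D_j$.** For each $z\in Z$ in turn do the following. If $|\deg z-D_j|\le1$ for some $j$ (there is at most one, by (10)), choose three vertices of $B\setminus Z$ that are all adjacent to $z$ or all non-adjacent to $z$. They exist because $|B\setminus Z|\ge5$. Switch the three pairs joining them to $z$. Then $\deg z$ changes by exactly $3$, so now $2\le|\deg z-D_j|\le4$, and for $i\ne j$ we have $|\deg z-D_i|\ge6-4=2$. The degree of the other element of $Z$, if there is one, is not affected. The total cost is at most $6$, and a vertex of $B\setminus Z$ gains at most $2$. Call the result $G_4$.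

**Step 5: checking the hypotheses of Lemma 1 in $G_4$.** The degrees of the vertices of $A$ are the numbers $D_1,\dots,D_k$, with gaps at least $6$ and $D_k\ge d+c+6$. Vertices of $W$ have degree at most $d+2$, vertices of $B\setminus Z$ have degree at most $d+c+2$, and each $z\in Z$ has degree at distance at least $2$ from every $D_j$. So condition 1 holds. Conditions 2 and 3 do not involve $B$–$B$ pairs, so they are inherited from $G_3$. By Lemma 1, $G_4$ is reconstructible. The total cost is at most
$$cm+R+e+6=2cm+ck+3k(k+1)+e+6,$$
which is within the claimed bound. $\square$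

## Conditional entropy finds a nearly predictable vertex

It remains to bound $e$. For a fixed $v$ it may be of order $n$, but we may choose $v$ within $B$. If every $v\in B$ were hard to predict from the others, then the patterns $N(w)\cap B$ would carry about $m$ bits of information; but there are only $|W|$ vertices $w$, so they carry at most $\log_2|W|$ bits.

**Recall.** For a random variable $X$ with finitely many values, $H(X)=-\sum_x\Pr(X=x)\log_2\Pr(X=x)$, with the sum over the values of positive probability. If $X$ takes at most $N$ values, then $H(X)\le\log_2N$. The conditional entropy is $H(X\mid Y)=\sum_y\Pr(Y=y)\,H(X\mid Y=y)$, where $H(X\mid Y=y)$ is the entropy of the conditional distribution. We use the chain rule $H(X_1,\dots,X_m)=\sum_iH(X_i\mid X_1,\dots,X_{i-1})$ and the fact that conditioning on more variables does not increase entropy. For a $0/1$ variable with $\Pr(X=1)=p$ we have $H(X)=h(p)$, where $h(p)=-p\log_2p-(1-p)\log_2(1-p)$. The function $h$ is concave and symmetric about $\frac12$, with $h(0)=0$ and $h(\frac12)=1$. By concavity it lies above its chord on $[0,\frac12]$, so $h(p)\ge2p$ there, and by symmetry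
$$h(p)\ge2\min(p,1-p)\quad\text{for all }p\in[0,1].\tag{11}$$

**Lemma 3.** Let $B,W$ be disjoint nonempty vertex sets of $G$ with $|B|=m$. There is $v\in B$ for which property (P) can be achieved by switching at most $\dfrac{|W|\log_2|W|}{2m}$ pairs $vw$, $w\in W$.

**Proof.**

**Step 1: choosing $v$.** Let $w\in W$ be uniformly random, and for $b\in B$ let $X_b$ be $1$ if $b\sim w$ and $0$ otherwise. Enumerate $B=\{b_1,\dots,b_m\}$. The vector $(X_b)_{b\in B}$ is a function of $w$ and so takes at most $|W|$ values. By the chain rule,
$$\sum_{i=1}^mH(X_{b_i}\mid X_{b_1},\dots,X_{b_{i-1}})=H\big((X_b)_{b\in B}\big)\le\log_2|W|.$$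
So for some $i$ the $i$-th term is at most $\frac{\log_2|W|}m$. Put $v=b_i$. Conditioning on all the other variables, and not just on the earlier ones, does not increase entropy, so
$$H(X_v\mid X_{B\setminus v})\le\frac{\log_2|W|}m.\tag{12}$$

**Step 2: counting switches by majority vote.** For a pattern $\rho$ of $X_{B\setminus v}$ with probability $P(\rho)>0$, let $p_\rho=\Pr(X_v=1\mid\rho)$. The vertices $w$ with pattern $\rho$ form a class of $|W|P(\rho)$ vertices, a fraction $p_\rho$ of which are adjacent to $v$. Switching $v$ with the minority in each class makes $v$ adjacent to all or none of the class. Switching pairs $vw$ does not change the patterns on $B\setminus v$, so afterwards (P) holds. By (11) and (12), the number of switches is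
$$|W|\sum_\rho P(\rho)\min(p_\rho,1-p_\rho)\le\frac{|W|}2\sum_\rho P(\rho)h(p_\rho)=\frac{|W|}2H(X_v\mid X_{B\setminus v})\le\frac{|W|\log_2|W|}{2m}.\qquad\square$$

**An example with equality.** Let $|W|=2^m$, and let each subset of $B$ be $N(w)\cap B$ for exactly one $w\in W$. The bound is $2^m\cdot m/(2m)=2^{m-1}$. For any $v\in B$ there are $2^{m-1}$ pattern classes on $B\setminus v$, each consisting of two vertices, one adjacent to $v$ and one not. Each class needs one switch, so exactly $2^{m-1}$ switches are needed, whichever $v$ we take.

## Balancing $12m$ against $n\log_2 n/(2m)$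

**Proof of Theorem 1.** 

**Step 1: choosing the parameters.** Let $n$ be large, $c=6$ and $k=\lceil n^{1/4}\rceil$. Then $3k(k+1)=O(\sqrt n)$, so the cost of spreading degrees is negligible. The counting hypothesis of Proposition 2 holds for large $n$: since $n\le k^4$ and $\binom k6=(1+o(1))k^6/720$,
$$\sum_{i=0}^6\binom ki\ge\binom k6>k^4(k+1)\ge n(k+1).$$
(With this $k$, the value $c=5$ would not do: for $n=k^4$ the sum up to $5$ is $(1+o(1))k^5/120$, which is smaller than $k^4(k+1)$ for large $k$.)

**Step 2: choosing the sets.** Let $A$ be a set of $k$ vertices of largest degree in $G$. Let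
$$m=\Big\lceil\sqrt{n\log_2n/24}\,\Big\rceil,$$
let $B$ be any $m$-subset of $V\setminus A$, and let $W=V\setminus(A\cup B)$. Take $v\in B$ from Lemma 3 and put $Z=\{v\}$. For large $n$ all hypotheses of Proposition 2 hold: $\deg a\ge\deg u$ for $a\in A$, $u\notin A$; $|B\setminus Z|=m-1\ge5$; and $|W|=n-k-m\ge2$. Lemma 3 gives $e\le\frac{|W|\log_2|W|}{2m}\le\frac{n\log_2n}{2m}$.

**Step 3: adding up.** Proposition 2 gives
$$\operatorname{d\mathfrak{R}}(G)\le12m+\frac{n\log_2n}{2m}+O(\sqrt n).$$
Here $12m\le\frac{12}{\sqrt{24}}\sqrt{n\log_2n}+12=\sqrt6\,\sqrt{n\log_2n}+12$, and $\frac{n\log_2n}{2m}\le\frac{\sqrt{24}}2\sqrt{n\log_2n}=\sqrt6\,\sqrt{n\log_2n}$. Since $\sqrt n=o(\sqrt{n\log_2n})$,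
$$\operatorname{d\mathfrak{R}}(G)\le\big(\sqrt6+\sqrt6+o(1)\big)\sqrt{n\log_2n},$$
with an $o(1)$ that depends only on $n$. $\square$

We do not claim that this upper bound is sharp; if the Reconstruction Conjecture is true, the maximum is $0$.

## Distance to twins: cheaper bounds at both ends

Entropy gave a $v$ that is nearly predictable in *every* graph. Two situations make prediction much easier. If $G$ contains two vertices $u,v$ that look almost the same, then $u$ predicts $v$. If on the contrary any two vertices look very different, then a modest set $B$ separates all vertices of $W$ from each other, and condition (P) is empty.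

**Definition.** A vertex $z\ne x,y$ *distinguishes* $x$ and $y$ if it is adjacent to exactly one of them. For $n\ge3$ let
$$D(G)=\min_{x\ne y}\big|(N(x)\triangle N(y))\setminus\{x,y\}\big|$$
be the least number of vertices distinguishing two vertices of $G$. Two vertices that no vertex distinguishes are *twins*, so $D(G)=0$ exactly when $G$ has twins.

For example, $D(K_{r,r})=0$ for $r\ge2$, since two vertices on the same side are twins. For the path with edges $ab$, $bc$, $cd$: the pair $a,b$ is distinguished only by $c$; the pair $a,c$ only by $d$; the pair $b,c$ by $a$ and $d$; the pair $a,d$ by $b$ and $c$. The remaining pairs $b,d$ and $c,d$ are mirror images of $a,c$ and $a,b$. So $D=1$ for this path.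

**Theorem 2.** There is an absolute constant $C$ such that for every graph $G$ on $n\ge3$ vertices, with $D=D(G)$,
$$\text{(a)}\ \ \operatorname{d\mathfrak{R}}(G)\le D+C\log^2n,\qquad\text{(b)}\ \ \operatorname{d\mathfrak{R}}(G)\le C\,\frac nD\log^2n\ \text{ if }D\ge1.$$
In particular, $\operatorname{d\mathfrak{R}}(G)=O(\log^2n)$ if $G$ has two twins, and $\operatorname{d\mathfrak{R}}(G)=O_\delta(\log^2n)$ if $D(G)\ge\delta n$ (any two vertices are distinguished by at least $\delta n$ others).

**Proof.** Always $D\le n-2$, so $n/D\ge1$ when $D\ge1$. For bounded $n$ both bounds follow from $\operatorname{d\mathfrak{R}}\le n-1$ if $C$ is large enough, so we may assume that $n$ is large. Now we want $k$ itself to be logarithmic, and can afford a logarithmic $c$: put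
$$k=c=\lceil2\log_2n\rceil.$$
The counting hypothesis holds, since $\sum_{i=0}^k\binom ki=2^k\ge n^2>n(k+1)$ for large $n$.

**Part (a): a near-twin serves as predictor.** Let $u,v$ be a pair attaining $D$, and put $Z=\{u,v\}$. This is where $|Z|=2$ is used: $u$ and $v$ must both lie in $B$, even if their degrees are the largest in $G$. Let $A$ consist of $k$ vertices of largest degree in $V\setminus Z$, and let $B$ be $Z$ together with five further vertices outside $A$. Then $m=7$, $|B\setminus Z|=5$, and $|W|=n-k-7\ge2$.

Switch $vw$ for those $w\in W$ that distinguish $u$ and $v$; there are at most $D$ of them. Afterwards $v\sim w\iff u\sim w$ for all $w\in W$. As $u\in B\setminus v$, vertices $w,w'$ with equal neighborhoods in $B\setminus v$ agree in adjacency to $u$, hence in adjacency to $v$. So (P) holds, $e\le D$, and Proposition 2 gives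
$$\operatorname{d\mathfrak{R}}(G)\le14c+(c+1)k+3k(k+1)+D+6=D+O(\log^2n).$$

**Part (b), Step 1: the case of small $D$.** If $1\le D\le4k$, then (a) gives $\operatorname{d\mathfrak{R}}(G)=O(\log^2n)$, which suffices because $n/D\ge1$. From now on let $D>4k$.

**Part (b), Step 2: a random set that separates all pairs outside $A$.** Let $A$ be a set of $k$ vertices of largest degree, $U=V\setminus A$, and fix any $v\in U$. Two distinct $x,y\in U$ are distinguished by at least $D$ vertices other than $x,y$. At most $k$ of these are in $A$ and at most one is $v$, so at least $D-k-1\ge D/2$ of them lie in $U\setminus\{v,x,y\}$; here we used $D>4k\ge2k+2$. Choose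
$$q=\Big\lceil\frac{4n}D\ln n\Big\rceil$$
independent uniformly random vertices of $U\setminus\{v\}$, a set of fewer than $n$ vertices. A single choice lies in $U\setminus\{v,x,y\}$ and distinguishes $x,y$ with probability at least $\frac{D}{2n}$. So the probability that none of the $q$ choices does this is at most
$$\Big(1-\frac D{2n}\Big)^q\le e^{-qD/(2n)}\le e^{-2\ln n}=n^{-2}.$$
There are fewer than $n^2/2$ pairs, so with positive probability no pair fails. Hence there is a set $B'\subseteq U\setminus\{v\}$ of at most $q$ vertices such that any two distinct $x,y\in U$ are distinguished by some vertex of $B'$ other than $x,y$.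

**Part (b), Step 3: the case where $B'$ might use up the whole graph.** If $q+k+8>n$, then $q\ge n-k-7$, and so $\frac{4n}D\ln n>q-1\ge n-k-8\ge n/2$ for large $n$. Then $n-1<\frac{8n}D\ln n$, and (b) follows from $\operatorname{d\mathfrak{R}}(G)\le n-1$. So let $q+k+8\le n$.

**Part (b), Step 4: applying Proposition 2 with $e=0$.** Let $B$ be $B'\cup\{v\}$, enlarged if necessary by at most five vertices of $U$ so that $|B|\ge6$; this is possible since $|U|=n-k\ge q+8$. Put $Z=\{v\}$. Then $m\le q+6$, $|B\setminus Z|\ge5$, and $|W|=n-k-m\ge n-k-q-6\ge2$. Any two distinct $w,w'\in W$ are distinguished by a vertex of $B'\subseteq B\setminus v$, so $N(w)\cap(B\setminus v)\ne N(w')\cap(B\setminus v)$. Thus the hypothesis of (P) is never met by two different vertices, (P) holds without any switch, and $e=0$. Proposition 2 gives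
$$\operatorname{d\mathfrak{R}}(G)\le2cm+O(\log^2n)\le2c(q+6)+O(\log^2n)=O\Big(\frac nD\log^2n\Big),$$
because $c=O(\log n)$, $q=O\big(\frac nD\log n\big)$ and $n/D\ge1$.

The two special cases are (a) with $D=0$ and (b) with $D\ge\delta n$. $\square$

**Where the bound of Theorem 1 could be approached.** Theorem 2 says that $\operatorname{d\mathfrak{R}}(G)$ can be of order $n^{1/2}$ up to polylogarithmic factors only if $D(G)$ is $n^{1/2}$ up to polylogarithmic factors. Indeed, (a) gives $D\ge\operatorname{d\mathfrak{R}}(G)-C\log^2n$. If $\operatorname{d\mathfrak{R}}(G)$ is that large and $n$ is large, this forces $D\ge1$, and then (b) gives $D\le Cn\log^2n/\operatorname{d\mathfrak{R}}(G)$. In all cases Theorem 1 gives $\operatorname{d\mathfrak{R}}(G)=O(\sqrt{n\log n})$.
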